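# When does a partial DP-coloring fall below the proportional bound?

## The classification of pairs $(s,t)$

All graphs are nonempty, finite and simple, and $[m]=\{1,\dots,m\}$. The notation $\chi_{DP}$ and $\alpha_s^{DP}$ is defined in the next section.

**Theorem 1.** Let $1\le s\le t$. There is a graph $G$ with
$$\chi_{DP}(G)=t\qquad\text{and}\qquad \alpha_s^{DP}(G)<\frac{s\,|V(G)|}{t}$$
if and only if $s\nmid t$. Moreover, for all $t\ge 3$ and $N\ge 2$ there is a single connected graph $G_{t,N}$ with $\chi_{DP}(G_{t,N})=t$ for which the inequality $\alpha_s^{DP}\ge s|V|/t$ fails simultaneously for all $s\in[t]$ with $s\nmid t$ and $\lceil t/s\rceil=N$, if any such $s$ exists. (For $N=2$ these are all $s$ with $t/2<s<t$.)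

The case $s=t-1$ already has a very concrete witness, which we treat first because it contains most of the ideas.

**Theorem 2.** Let $t\ge 3$. Let $G_t$ consist of two nonadjacent vertices $w_1,w_2$ and $t-1$ pairwise disjoint cliques $X_1,\dots,X_{t-1}$ of order $t$, each partitioned as $X_\ell=A_\ell\sqcup B_\ell$ with $A_\ell,B_\ell\neq\emptyset$, where $w_1$ is joined to all of every $A_\ell$, $w_2$ is joined to all of every $B_\ell$, and there are no other edges. Then $n=|V(G_t)|=t(t-1)+2$, and
$$\chi_{DP}(G_t)=t,\qquad \alpha^{DP}_{t-1}(G_t)<\frac{(t-1)\,n}{t}.$$

In words: $\chi_{DP}(G)=t$ means that $t$ colors per vertex always suffice to color all of $G$, in the DP sense. If each vertex has only $s<t$ colors, we can hope to color only part of $G$, and the natural hope is a proportion $s/t$ of the vertices. A graph is called *partially DP-nice* if that hope is fulfilled for every $s\in[t]$. The question, from Hemanshu Kaul, Jeffrey A. Mudrock, Michael J. Pelsmajer, "Partial DP-Coloring", arXiv:2003.02687 (2020), is whether for each $t\ge4$ some graph with $\chi_{DP}=t$ is not partially DP-nice. Theorem 2 answers yes, for every $t\ge 4$ and also for $t=3$.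 For $t=3$ it is a known fact, which we quote and do not use, that the cube $Q_3$ is such a graph: $\alpha_2^{DP}(Q_3)<2|V(Q_3)|/3$. For $t\in\{1,2\}$ every $s\in[t]$ divides $t$, so by Theorem 1 a graph with $\chi_{DP}=t$ that is not partially DP-nice exists exactly when $t\ge3$.

Theorem 1 says which $s$ can be responsible. For $t=4$ only $s=3$ can fail. For $t=5$ the values $s=2,3,4$ can fail; here $\lceil 5/3\rceil=\lceil 5/4\rceil=2$, so one graph serves $s=3$ and $s=4$, while $\lceil 5/2\rceil=3$ and $s=2$ gets another graph. Theorem 1 does not claim that one graph can violate the inequality at all $s\nmid t$ at once, and it does not determine how small $\alpha_s^{DP}(G)/|V(G)|$ can be.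

## Covers and partial colorings

For a set $A$, $\mathcal P(A)$ is its power set. For $S,U\subseteq V(H)$, $E_H(S,U)$ is the set of edges of $H$ with at least one endpoint in $S$ and at least one endpoint in $U$. The independence number of $H$ is $\alpha(H)$.

**Definition (cover).** A cover of $G$ is a pair $\mathcal H=(L,H)$, where $H$ is a graph and $L:V(G)\to\mathcal P(V(H))$, such that

1. the sets $L(u)$, $u\in V(G)$, form a partition of $V(H)$;
2. $H[L(u)]$ is a complete graph for every $u$;
3. if $uv\in E(G)$, then the edges of $E_H(L(u),L(v))$ form a matching, possibly empty;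
4. if $u\ne v$ and $uv\notin E(G)$, then $E_H(L(u),L(v))=\emptyset$.

It is an $m$-fold cover if $|L(u)|=m$ for every $u$.

**Definition (coloring, $\chi_{DP}$, $\alpha_s^{DP}$).** An $\mathcal H$-coloring of $G$ is an independent set in $H$ of size $|V(G)|$. The DP-chromatic number $\chi_{DP}(G)$ is the smallest $m$ such that every $m$-fold cover $\mathcal H$ of $G$ admits an $\mathcal H$-coloring. For $s\in\mathbb N$, the partial DP $s$-chromatic number $\alpha_s^{DP}(G)$ is the minimum of $\alpha(H)$ over all $s$-fold covers $(L,H)$ of $G$. The graph $G$ is partially DP-nice if $\alpha_s^{DP}(G)\ge s|V(G)|/\chi_{DP}(G)$ for all $s\in[\chi_{DP}(G)]$.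

Think of $L(u)$ as the list of colors of $u$. By (2), an independent set of $H$ takes at most one element from each list, so it is a coloring of some of the vertices of $G$; an $\mathcal H$-coloring takes exactly one from each. "Color $v$ with $p$" means: put $p\in L(v)$ into the independent set. By (3) and (4), a colored vertex $u$ *forbids* at most one element of $L(v)$ for each neighbor $v$ of $u$, and nothing in $L(v)$ if $uv\notin E(G)$. So greedy coloring works as usual: a vertex whose number of available elements exceeds its number of colored neighbors can be colored. What is lost compared with ordinary coloring is that colors at different vertices have no common names: each edge carries its own matching.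

**Example (the twisted 4-cycle).** Let $C_4$ have vertices $v_1,v_2,v_3,v_4$ in cyclic order, and let $L(v_i)=\{v_i\}\times\mathbb Z_2$. Put $(v_i,c)\sim(v_{i+1},c)$ for $i=1,2,3$, and $(v_4,c)\sim(v_1,c+1)$. If $v_1$ gets $c$, then $v_2,v_3,v_4$ are forced to get $c+1$, $c$, $c+1$. But $(v_4,c+1)\sim(v_1,c+2)=(v_1,c)$. So there is no coloring from this 2-fold cover, although $C_4$ is bipartite. Three colors suffice greedily, since every degree is 2. Neither a 1-fold nor a 0-fold cover can do better than the 2-fold one (in the 1-fold case, take all edges between the lists of adjacent vertices), so $\chi_{DP}(C_4)=3$.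

What about $\alpha_2^{DP}(C_4)$? The twisted cover shows it is at most 3. In any 2-fold cover, $v_1,v_2,v_3$ can be colored in this order, since each has at most one earlier neighbor. Hence $\alpha_2^{DP}(C_4)=3\ge 8/3$. Also $\alpha_1^{DP}(C_4)\ge 2\ge 4/3$ (color $v_1$ and $v_3$), and $\alpha_3^{DP}(C_4)=4$. So $C_4$ is partially DP-nice.

**The lower bound $\chi_{DP}(G)\ge t$ when $K_t\subseteq G$.** We use this several times. For $1\le m<t$ take $L(v)=\{v\}\times[m]$, each list a clique, with $(u,c)\sim(v,c)$ for all $uv\in E(G)$ and all $c\in[m]$. This is an $m$-fold cover, and a coloring from it would be a proper $m$-coloring of a graph containing $K_t$, which is impossible. (For $m=0$ the only $H$ is empty and there is nothing to color with.)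

## Divisors of $t$: stacking copies of a cover

This section proves "only if" in Theorem 1. The statement is a known fact; here is a short proof.

**Lemma 3.** Let $t=\chi_{DP}(G)$ and $1\le s\le t$. Then $\alpha_s^{DP}(G)\ge |V(G)|/\lceil t/s\rceil$. In particular, if $s\mid t$, then $\alpha_s^{DP}(G)\ge s|V(G)|/t$.

*Proof.* Let $k=\lceil t/s\rceil$ and let $(L,H)$ be any $s$-fold cover of $G$. The aim is to build a $t$-fold cover out of $k$ copies of it. Put $L'(v)=L(v)\times[k]$ and make each $L'(v)$ a clique. For $u\neq v$, $p\in L(u)$, $q\in L(v)$, put $(p,i)\sim(q,i)$ whenever $pq\in E(H)$, with no adjacency between $(p,i)$ and $(q,j)$ when $i\ne j$. Between two lists we see $k$ disjoint copies of a matching, again a matching, so this is a $ks$-fold cover. Since $ks\ge t$, we may keep just $t$ elements of each $L'(v)$ and pass to the induced subgraph, which gives a $t$-fold cover. Because $\chi_{DP}(G)=t$, it has an independent set $I$ with one element for each $v\in V(G)$.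

Let $I_i=\{p:(p,i)\in I\}$. Each $I_i$ is independent in $H$: it has at most one element in each $L(v)$, and an edge of $H$ between elements of $I_i$ in different lists would give an edge of the stacked cover inside $I$. As $\sum_i|I_i|=|V(G)|$, some $I_i$ has at least $|V(G)|/k$ elements. Hence $\alpha(H)\ge|V(G)|/k$. If $s\mid t$, then $k=t/s$. $\square$

If $s\nmid t$, then $\lceil t/s\rceil>t/s$, and Lemma 3 gives strictly less than $s|V(G)|/t$. Theorem 1 says that for exactly these $s$ the inequality can fail.

## Complete graphs are tight, and one extra vertex is free

Where could a violation come from? Start with $K_t$. We have $\chi_{DP}(K_t)=t$: the lower bound is above, and the upper bound is greedy. Let $s\le t$. In any $s$-fold cover we can color $s$ of the vertices greedily, since the last of them has only $s-1$ colored neighbors. In the cover by $s$ parallel layers, $(u,c)\sim(v,c)$, each layer is a clique, so no independent set exceeds $s$. Hence $\alpha_s^{DP}(K_t)=s=s|V(K_t)|/t$: exact equality.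

This suggests taking many disjoint copies of $K_t$, where equality persists, and adding a few vertices that raise the requirement $s|V|/t$ without raising $\alpha_s^{DP}$ as much and without raising $\chi_{DP}$.

The first thing to try is one new vertex $w$. Take $M$ disjoint copies of $K_t$ and join $w$ to some vertices of each. We cannot join $w$ to all of a copy, since then $K_{t+1}\subseteq G$ and $\chi_{DP}>t$. So each copy contains a vertex not adjacent to $w$, and then the following applies.

**Lemma 4.** Let $1\le s\le t$, let $(L,H)$ be an $s$-fold cover of $G$, let $X\subseteq V(G)$ be a clique with $|X|=t$, let $w\notin X$ and $x\in L(w)$. If some $b\in X$ is not adjacent to $w$, then there is an independent set of size $s$ contained in $\bigcup_{v\in X}L(v)$, none of whose elements is adjacent to $x$.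

*Proof.* All $s$ elements of $L(b)$ are nonadjacent to $x$, and for every other $v\in X$ at least $s-1$ elements of $L(v)$ are. Choose $s-1\le t-1$ vertices of $X\setminus\{b\}$ and color them greedily from these elements: each has at most $s-2$ earlier colored neighbors and at least $s-1$ available elements. Then color $b$: it has $s-1$ colored neighbors and $s$ available elements. $\square$

So with one extra vertex we can color $w$ and still $s$ vertices in each copy: $\alpha_s^{DP}\ge sM+1$. The requirement is only $s(tM+1)/t=sM+s/t\le sM+1$. The attempt fails for every $s\le t$, and the reason is precise: *the first extra vertex is colored for free, and contributes 1 where the requirement grows only by $s/t$*.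

A violation therefore needs a second extra vertex whose coloring, after the first, costs something. With two extra vertices the requirement grows by $2s/t$. If we can force that coloring both costs at least one vertex elsewhere, then $\alpha_s^{DP}\le sM+1$, and this beats the requirement as soon as $2s>t$. That is the role of $G_t$: each clique is divided between the two extra vertices, which we call *hubs*; the cliques $X_\ell$ are *pieces*.

## Two hubs and two triangles

Take $t=3$, $s=2$. The graph $G_3$ has hubs $w_1,w_2$ and two triangles; let $A_\ell=\{a_\ell\}$ and $B_\ell=\{b_\ell,b_\ell'\}$ for $\ell=1,2$. So $n=8$, and the requirement is $\alpha_2^{DP}\ge 16/3$, that is, at least 6.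

Use lists $\{v\}\times\mathbb Z_2$, with layers $0$ and $1$ parallel inside each triangle and $(w_1,c)\sim(a_\ell,c)$. Let $w_2$ be attached in a shifted way to the first triangle and straight to the second:
$$(w_2,c)\sim(b_1,c-1),\ (b_1',c-1),\qquad (w_2,c)\sim(b_2,c),\ (b_2',c).$$
A layer of a triangle is a clique in $H$, so each triangle contributes at most 2 elements, one for each layer. If at most one hub is colored, the total is at most $1+2+2=5$. If the hubs have the same color $c$, then over the second triangle $(a_2,c)$ is excluded by $w_1$ and $(b_2,c),(b'_2,c)$ by $w_2$. The whole layer $c$ is gone, and this triangle contributes at most 1. If $w_1$ has $c$ and $w_2$ has $d=c+1$, then the same happens in layer $c=d-1$ of the first triangle. In both cases the total is at most $2+2+1=5$. So $\alpha_2^{DP}(G_3)\le 5<16/3$.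

Each piece guards against one value of the difference $d-c$, and $s$ pieces guard against all of them. This also shows the danger. The same design with $t$-element lists and $t$ pieces (shifts $\ell=1,\dots,t$) would lose a vertex whatever the colors of the two hubs, so $t$ colors would not suffice and $\chi_{DP}$ would exceed $t$. We may use $t-1$ pieces at most, and it must be proved that with $t-1$ pieces *every* $t$-fold cover can be colored, however wild its matchings.

## A split clique has at most one bad partner for each hub color

**Setting.** Let $t\ge2$. Let $X\subseteq V(G)$ be a clique with $|X|=t$ and $X=A\sqcup B$ with $A,B\ne\emptyset$. Let $w\ne w'$ be vertices outside $X$, and suppose the edges of $G$ leaving $X$ are exactly $wa$ ($a\in A$) and $w'b$ ($b\in B$).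

**Definition (bad pair).** Let $(L,H)$ be a $t$-fold cover of $G$, $x\in L(w)$, $y\in L(w')$. The pair $(x,y)$ is bad for $X$ if there is no independent set $I$ of $H$ with $|I|=t$, $I\subseteq\bigcup_{v\in X}L(v)$ and no element of $I$ adjacent to $x$ or $y$.

In other words, once the hubs have colors $x$ and $y$, the piece $X$ cannot be fully colored.

**Lemma 5.** In this setting, for every $x\in L(w)$ there is at most one $y\in L(w')$ such that $(x,y)$ is bad for $X$.

The case $t=2$ shows the mechanism. Here $X$ is an edge $ab$, and we look at the path $w,a,b,w'$. If $x$ leaves two elements at $a$, or $y$ leaves two at $b$, then $a$ and $b$ can be colored. So in a bad pair $x$ leaves exactly one element $p\in L(a)$, $y$ leaves exactly one element $q\in L(b)$, and $pq\in E(H)$. Now follow the chain: $x$ determines $p$; the matching determines $q$ from $p$; the other element $z$ of $L(b)$ is the one that $y$ removes; the matching between $L(b)$ and $L(w')$ determines $y$ from $z$. The general proof is the same chain with sets of size $t-1$ in place of single elements.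

*Proof.* Put
$$L_{xy}(v)=L(v)\setminus N_H(x)\ \text{ for } v\in A,\qquad L_{xy}(v)=L(v)\setminus N_H(y)\ \text{ for } v\in B.$$
By (3), each $L_{xy}(v)$ has size $t$ or $t-1$. Since $x$ has no neighbors in the lists of $B$ and $y$ none in the lists of $A$, the pair $(x,y)$ is bad if and only if $X$ cannot be colored from the lists $L_{xy}$. Assume from now on that $(x,y)$ is bad.

**Step 1: every list has lost an element.** The purpose is to make all lists the same size. We claim $|L_{xy}(v)|=t-1$ for every $v\in X$. Suppose $|L_{xy}(v)|=t$ for some $v$. Color $X$ greedily with $v$ last. Each vertex before $v$ has at most $t-2$ earlier colored neighbors in $X$ and a list of size at least $t-1$; the vertex $v$ has $t-1$ colored neighbors and a list of size $t$. So $X$ is colored, a contradiction.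

**Step 2: the lists on the two sides are matched.** The purpose is to transfer information from $A$ to $B$. We claim that for $a\in A$ and $b\in B$, every $p\in L_{xy}(a)$ has an $H$-neighbor in $L_{xy}(b)$. Suppose that some $p\in L_{xy}(a)$ has none. Color $a$ with $p$. Then color the $t-2$ vertices of $X\setminus\{a,b\}$ greedily: each has at most $t-2$ earlier colored neighbors ($a$ and at most $t-3$ others) and a list of size $t-1$. Finally color $b$: the vertex $a$ forbids nothing in $L_{xy}(b)$, the other $t-2$ vertices forbid at most $t-2$ elements, and $|L_{xy}(b)|=t-1$. So $X$ is colored, a contradiction.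

**Step 3: $x$ determines $y$.** Fix $a\in A$ and $b\in B$; this is possible because both parts are nonempty. Since $E_H(L(a),L(b))$ is a matching, each $p\in L_{xy}(a)$ has at most one neighbor in $L(b)$. By Step 2 it has exactly one and that neighbor lies in $L_{xy}(b)$; distinct $p$ have distinct neighbors. Both lists have $t-1$ elements by Step 1, so
$$L_{xy}(b)=N_H\bigl(L_{xy}(a)\bigr)\cap L(b).$$
The set $L_{xy}(a)=L(a)\setminus N_H(x)$ depends only on $x$. Hence so does $L_{xy}(b)$, and so does the unique element $z$ of $L(b)\setminus L_{xy}(b)$. By the definition of $L_{xy}(b)$, $y$ is adjacent to $z$. By (3), $z$ has at most one neighbor in $L(w')$. So $y$ is determined by $x$. $\square$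

## Two hubs and $t-1$ cliques: proof of Theorem 2

Let $t\ge3$. Counting vertices, $n=t(t-1)+2$.

**Step 1: $\chi_{DP}(G_t)\ge t$.** This holds because $K_t\subseteq G_t$.

**Step 2: $\chi_{DP}(G_t)\le t$.** The purpose is to find hub colors that are bad for no piece. Let $(L,H)$ be a $t$-fold cover. By Lemma 5 each piece has at most $t$ bad pairs, at most one for each $x\in L(w_1)$. So at most $t(t-1)<t^2$ of the $t^2$ pairs $(x,y)\in L(w_1)\times L(w_2)$ are bad for some piece. Choose a pair that is bad for no piece. Its elements are nonadjacent, since $w_1w_2\notin E(G_t)$. Each piece can be fully colored compatibly with $x$ and $y$, and the pieces do not interact because $G_t$ has no edges between different pieces. This gives an $\mathcal H$-coloring.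

**Step 3: a $(t-1)$-fold cover with small independence number.** Let $s=t-1$ and $L(v)=\{v\}\times\mathbb Z_s$, each list a clique. For $c\in\mathbb Z_s$ and $\ell=1,\dots,s$ put

- $(u,c)\sim(v,c)$ for distinct $u,v\in X_\ell$;
- $(w_1,c)\sim(a,c)$ for $a\in A_\ell$;
- $(w_2,c)\sim(b,c-\ell)$ for $b\in B_\ell$.

For each edge of $G_t$ we have a bijection between the two lists, hence a matching, and there are no edges between lists of distinct nonadjacent vertices. So this is an $s$-fold cover. Let $I$ be independent in $H$. Over one piece, $I$ has at most one element of each second coordinate, because the elements with a given second coordinate form a clique. So each of the $s$ pieces contributes at most $s$.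

If $I$ misses $L(w_1)$ or $L(w_2)$, then $|I|\le s^2+1$. Otherwise $(w_1,c),(w_2,d)\in I$ for some $c,d$. Take $\ell\in\{1,\dots,s\}$ with $\ell\equiv d-c\pmod s$. Over $X_\ell$, the element $(w_1,c)$ excludes $(a,c)$ for all $a\in A_\ell$, and $(w_2,d)$ excludes $(b,d-\ell)=(b,c)$ for all $b\in B_\ell$. So no element of $I$ over $X_\ell$ has second coordinate $c$, and $X_\ell$ contributes at most $s-1$. Hence $|I|\le (s^2-1)+2=s^2+1$ in this case too.

**Step 4: comparison.** We have shown $\alpha^{DP}_{t-1}(G_t)\le(t-1)^2+1$, while
$$\frac{(t-1)n}{t}=\frac{(t-1)\bigl(t(t-1)+2\bigr)}{t}=(t-1)^2+2-\frac2t>(t-1)^2+1,$$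
because $t\ge3$. $\square$

## Smaller $s$: more hubs, and what they cost

Can $G_t$ violate the inequality at smaller $s$? In any $s$-fold cover of $G_t$, color $w_1$ and apply Lemma 4 to each piece (a vertex of $B_\ell$ serves as $b$). This gives $\alpha_s^{DP}(G_t)\ge s(t-1)+1$. The requirement is $s(t-1)+2s/t$, which is no larger when $s\le t/2$. So two hubs are useless for $s\le t/2$: the requirement gains only $2s/t\le1$.

With $N$ hubs the requirement gains $sN/t$, so we want $sN>t$, and we still want to be unable to profit from coloring more than one hub. Let us put pieces between every pair of hubs, $\mu$ pieces for each pair. To guard against all differences in $\mathbb Z_s$ we want $\mu\ge s$.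

The difficulty is now the upper bound $\chi_{DP}\le t$. Copying the counting in Step 2 above, each piece is bad for at most $t\cdot t^{N-2}$ of the $t^N$ tuples of hub colors, and there are $\mu\binom N2$ pieces. So the count finishes only if $\mu\binom N2<t$. For $t=5$, $s=2$ we need $N\ge3$ and want $\mu\ge2$, and then $\mu\binom N2\ge 6>5$: the count stops here.

The remedy is to use the full form of Lemma 5, which is more than a count of bad pairs: for *each* $x$ there is at most one bad $y$. So color the hubs one after another. When hub $w_j$ is reached, each piece between $w_j$ and an earlier hub rules out at most one element of $L(w_j)$. There are at most $(N-1)\mu$ such pieces, so $(N-1)\mu\le t-1$ is enough. For $t=5$, $N=3$, $\mu=2$ this reads $4\le4$.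

The two demands, $sN>t$ and $(N-1)s\le t-1$, are compatible exactly when some integer $N$ satisfies $(N-1)s<t<Ns$, that is, when $s\nmid t$; then $N=\lceil t/s\rceil$.

## The graphs $G(t,N,\mu)$ and their values of $\alpha_s^{DP}$

**Definition ($G(t,N,\mu)$).** Let $t\ge3$, $N\ge2$, $\mu\ge1$ with $(N-1)\mu\le t-1$. The graph $G(t,N,\mu)$ has pairwise nonadjacent hubs $w_1,\dots,w_N$. For each $1\le i<j\le N$ and $\ell\in[\mu]$ it has a clique (a piece) $X_{ij}^\ell=A_{ij}^\ell\sqcup B_{ij}^\ell$ of order $t$, all these cliques disjoint and both parts nonempty, with $w_i$ joined to all of $A_{ij}^\ell$ and $w_j$ joined to all of $B_{ij}^\ell$. There are no other edges.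

Put $M=\mu\binom N2$, the number of pieces, so that $n=|V(G(t,N,\mu))|=tM+N$. The graph is connected, since every two hubs are connected through a piece and every piece is attached to hubs. Also $G(t,2,t-1)=G_t$.

**Proposition 6.** Let $G=G(t,N,\mu)$ with $(N-1)\mu\le t-1$. Then $\chi_{DP}(G)=t$, and $\alpha_s^{DP}(G)=sM+1$ for every $1\le s\le\mu$. Consequently, for $1\le s\le\mu$, the inequality $\alpha_s^{DP}(G)\ge sn/t$ fails if and only if $sN>t$.

*Proof.* **Step 1: $\chi_{DP}(G)=t$.** The lower bound holds since $K_t\subseteq G$. For the upper bound, let $(L,H)$ be a $t$-fold cover. Color $w_1,\dots,w_N$ in this order. When $w_j$ is to be colored, consider the pieces $X_{ij}^\ell$ with $i<j$. Each of them, with $w=w_i$ and $w'=w_j$, is in the setting of Lemma 5, so it rules out at most one element of $L(w_j)$: the one that forms a bad pair with the color already chosen for $w_i$. At most $(j-1)\mu\le(N-1)\mu\le t-1$ elements are ruled out in total, and $|L(w_j)|=t$, so a choice remains. Hubs are pairwise nonadjacent, so the chosen colors do not conflict. At the end, for each piece the pair of colors of its two hubs is not bad, so the piece can be fully colored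 compatibly with them. The other hubs have no edges to it, and neither do the other pieces. Coloring each piece separately gives an $\mathcal H$-coloring.

**Step 2: $\alpha_s^{DP}(G)\le sM+1$ for $1\le s\le\mu$.** The purpose is to exhibit one $s$-fold cover in which every pair of colored hubs costs an element. Let $L(v)=\{v\}\times\mathbb Z_s$, each list a clique. For all $c\in\mathbb Z_s$ put $(u,c)\sim(v,c)$ for distinct $u,v$ in the same piece, $(w_i,c)\sim(a,c)$ for $a\in A_{ij}^\ell$, and $(w_j,c)\sim(b,c-\ell)$ for $b\in B_{ij}^\ell$. As before, every edge of $G$ carries a bijection between lists, so this is an $s$-fold cover.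

Let $I$ be independent and let $h$ be the number of hubs colored by $I$. Every piece contributes at most $s$, one element for each second coordinate. Suppose $(w_i,c),(w_j,d)\in I$ with $i<j$. Since $\mu\ge s$, there is $\ell\in[\mu]$ with $\ell\equiv d-c\pmod s$. Over $X_{ij}^\ell$, the element $(w_i,c)$ excludes $(a,c)$ for all $a\in A_{ij}^\ell$, and $(w_j,d)$ excludes $(b,d-\ell)=(b,c)$ for all $b\in B_{ij}^\ell$. So second coordinate $c$ is unused over $X_{ij}^\ell$, and this piece contributes at most $s-1$. Different pairs of hubs have different pieces, so at least $\binom h2$ pieces contribute at most $s-1$, and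
$$|I|\le sM+h-\binom h2\le sM+1.$$
For the last inequality, $h-\binom h2=h(3-h)/2$ equals $0,1,1,0$ for $h=0,1,2,3$ and is negative for $h\ge4$.

**Step 3: $\alpha_s^{DP}(G)\ge sM+1$ for $1\le s\le\mu$.** The purpose is to use that the first hub is free. Let $(L,H)$ be any $s$-fold cover. Color $w_1$ arbitrarily and no other hub. Every piece $X$ contains a vertex not adjacent to $w_1$: if $w_1$ is one of the two hubs of $X$, take a vertex in the part of $X$ belonging to the other hub, which is nonempty; otherwise take any vertex of $X$. Since $s\le\mu\le t-1$, Lemma 4 applies and gives $s$ elements over $X$ compatible with the color of $w_1$. There are no edges between different pieces, so all these elements together are independent, and $\alpha(H)\ge sM+1$.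

**Step 4: the consequence.** We have
$$\frac{sn}{t}=\frac{s(tM+N)}{t}=sM+\frac{sN}{t},$$
which exceeds $\alpha_s^{DP}(G)=sM+1$ if and only if $sN>t$. $\square$

For instance, with $t=5$, $N=3$, $\mu=2$ there are $M=6$ pieces and $n=33$ vertices. Proposition 6 gives $\chi_{DP}=5$ and $\alpha_2^{DP}=13$, just below $2\cdot33/5=13.2$.

## Choosing $N$ and $\mu$: proof of Theorem 1

**Step 1: "only if".** If $s\mid t=\chi_{DP}(G)$, then $\alpha_s^{DP}(G)\ge s|V(G)|/t$ by Lemma 3.

**Step 2: the graphs $G_{t,N}$.** This proves the "moreover" part. Let $t\ge3$ and $N\ge2$. If no $s\in[t]$ satisfies $s\nmid t$ and $\lceil t/s\rceil=N$, take $G_{t,N}=K_t$, which is connected with $\chi_{DP}(K_t)=t$; there is nothing more to show. Otherwise put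
$$\mu=\left\lfloor\frac{t-1}{N-1}\right\rfloor .$$
Let $s$ be any element of $[t]$ with $s\nmid t$ and $\lceil t/s\rceil=N$. Then $N-1<t/s\le N$, and $t/s\ne N$ since $s\nmid t$. So
$$(N-1)s<t<Ns.$$
The left inequality gives $(N-1)s\le t-1$, hence $s\le\mu$; in particular $\mu\ge1$. Since $(N-1)\mu\le t-1$ by the choice of $\mu$, the graph $G_{t,N}=G(t,N,\mu)$ is defined. It depends only on $t$ and $N$, it is connected, and $\chi_{DP}(G_{t,N})=t$ by Proposition 6. For every such $s$ we have $s\le\mu$ and $sN>t$, so by Proposition 6 the inequality fails at $s$.

For $N=2$, the condition $\lceil t/s\rceil=2$ means $t/2\le s<t$. Here $s=t/2$ divides $t$, and no $s$ with $t/2<s<t$ does. So the values concerned are exactly those with $t/2<s<t$.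

**Step 3: "if".** Let $1\le s\le t$ with $s\nmid t$. Then $s\ne1$ and $s\neq t$, so $1<s<t$. Hence $t\ge3$ and $N=\lceil t/s\rceil\ge2$, and the graph $G_{t,N}$ of Step 2 satisfies $\chi_{DP}(G_{t,N})=t$ and $\alpha_s^{DP}(G_{t,N})<s|V(G_{t,N})|/t$. $\square$
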